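# Conjugate time changes of Heisenberg nilflows

## 1. Sliding along orbits: the easy kind of conjugacy

Take a flow $\phi_{\mathbb R}=(\phi_t)$ on a compact manifold $M$ and change its speed along each orbit by a positive function. Two different speed functions $f,g$ give two flows with the same orbits. Suppose these flows are conjugate by a homeomorphism. How are $f$ and $g$ related? We treat this for nilflows, and we begin with the conjugacies that keep every point on its own orbit. In that case the answer is a computation.

**Setting.** Let $N$ be a connected, simply connected nilpotent Lie group with $\dim N\ge 2$, $\Gamma<N$ a lattice (a discrete subgroup with compact quotient), $M=\Gamma\backslash N$, and $X$ an element of the Lie algebra of $N$. The nilflow generated by $X$ is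
$$\phi_t(\Gamma x)=\Gamma x\exp(tX).$$
The same letter $X$ denotes the vector field generating it. Let $\mu$ be the normalized Haar measure on $M$; it is the unique probability measure invariant under all right translations, so in particular it is $\phi_{\mathbb R}$-invariant. The main example is the Heisenberg group, the real upper triangular unipotent $3\times3$ matrices, with for instance $\Gamma$ the subgroup of integer matrices. The simplest example is $N=\mathbb R^2$, $\Gamma=\mathbb Z^2$, where $\phi_{\mathbb R}$ is a linear flow on a torus.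

We always assume that $\phi_{\mathbb R}$ is minimal: every orbit is dense. Two consequences are used all the time.

* For every $y\in M$ the map $t\mapsto \phi_t(y)$ is injective. Otherwise the orbit of $y$ is a point or a circle, hence closed, hence equal to $M$ by density, which is impossible because $\dim M\ge2$.
* Every continuous $\phi_{\mathbb R}$-invariant function on $M$ is constant, because it is constant on a dense orbit.

We write $y_t=\phi_t(y)$.

**Time changes.** For a continuous $f>0$ on $M$, the time change $\phi^f$ is defined by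
$$\phi^f_\tau(y)=y_t\iff \tau=\int_0^t f(y_r)\,dr. \tag{1}$$
So $f$ is the amount of new time per unit of old time. For smooth $f$ we have $dt/d\tau=1/f(y_t)$, so $\phi^f_{\mathbb R}$ is the flow of the vector field $X/f$. If $f\equiv 1/c$ is constant, then $\phi^{1/c}_\tau=\phi_{c\tau}$.

**Coboundaries.** For continuous $k,u$ on $M$ we write "$k=Xu$" if
$$u(y_t)-u(y)=\int_0^t k(y_r)\,dr\qquad\text{for all }y\in M,\ t\in\mathbb R,$$
and call $k$ a continuous coboundary. If $u$ is smooth this is the usual equation, and $k$ is a smooth coboundary. A continuous coboundary has zero mean: integrate over $M$ and use invariance of $\mu$ to get $0=t\int_M k\,d\mu$. An example to remember: for smooth $k$ and fixed $s$,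
$$k\circ\phi_s-k=X\Big(\int_0^s k\circ\phi_r\,dr\Big), \tag{2}$$
because $X(k\circ\phi_r)=\frac{d}{dr}(k\circ\phi_r)$.

Now let a conjugacy slide each point $y$ along its orbit by a time $b(y)$.

**Lemma A.** Let $F,g>0$ be continuous on $M$.

(i) If $b$ is continuous and $H'(y)=\phi_{b(y)}(y)$ satisfies $H'\circ\phi^F_\tau=\phi^g_\tau\circ H'$ for all $\tau$, then $F-g=Xu$ with $u(y)=\int_0^{b(y)}g(y_r)\,dr$.

(ii) Conversely, if $F-g=Xu$ with $u$ continuous, let $b(y)$ be the unique solution of $\int_0^{b(y)}g(y_r)\,dr=u(y)$. Then $b$ is continuous, and $H'(y)=\phi_{b(y)}(y)$ is a homeomorphism with $H'\circ\phi^F_\tau=\phi^g_\tau\circ H'$ for all $\tau$. If $F,g,u$ are smooth, then $b$ is smooth and $H'$ is a $C^\infty$ diffeomorphism.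

By (1), the formula for $u$ says $H'(y)=\phi^g_{u(y)}(y)$: the transfer function $u(y)$ is the $\phi^g$-time needed to go from $y$ to $H'(y)$. If $b\equiv s$ is constant, then $H'=\phi_s$ conjugates $\phi^{g\circ\phi_s}$ to $\phi^g$, and the lemma reproduces (2).

**Proof, equivariance.** We translate the conjugacy equation into an equation between integrals. Fix $y,t$ and put $\tau=\int_0^tF(y_r)\,dr$, so $\phi^F_\tau(y)=y_t$. Then
$$H'(\phi^F_\tau y)=\phi_{b(y_t)}(y_t)=\phi_{t+b(y_t)}(y).$$
On the other side, $H'(y)=y_{b(y)}$, so $\phi^g_\tau(H'y)=\phi_\sigma(y)$ with $\int_{b(y)}^\sigma g(y_r)\,dr=\tau$. Since $t\mapsto\phi_t(y)$ is injective, the two points agree iff $\sigma=t+b(y_t)$. As $t$ runs over $\mathbb R$, so does $\tau$. Hence $H'$ is equivariant iff for all $y,t$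
$$\int_{b(y)}^{t+b(y_t)}g(y_r)\,dr=\int_0^tF(y_r)\,dr. \tag{3}$$
Put $u(y)=\int_0^{b(y)}g(y_r)\,dr$. Then $u(y_t)=\int_0^{b(y_t)}g(y_{t+r})\,dr=\int_t^{t+b(y_t)}g(y_r)\,dr$, and therefore
$$u(y_t)-u(y)=\int_0^{t+b(y_t)}g(y_r)\,dr-\int_0^tg(y_r)\,dr-\int_0^{b(y)}g(y_r)\,dr=\int_{b(y)}^{t+b(y_t)}g(y_r)\,dr-\int_0^tg(y_r)\,dr.$$
So (3) holds for all $y,t$ iff $u(y_t)-u(y)=\int_0^t(F-g)(y_r)\,dr$ for all $y,t$, that is, iff $F-g=Xu$. This proves (i), and it proves the equivariance in (ii) once $b$ is known to exist and be continuous.

**Proof, regularity of $b$ in (ii).** The function $G(y,s)=\int_0^sg(y_r)\,dr$ is continuous, and for each $y$ it is an increasing homeomorphism of $\mathbb R$ in $s$ with derivative $g(y_s)\ge\min g>0$. So $b(y)$ exists and is unique. As $y'\to y$,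
$$\min g\cdot|b(y)-b(y')|\le|G(y',b(y))-G(y',b(y'))|=|G(y',b(y))-u(y')|\to|G(y,b(y))-u(y)|=0,$$
so $b$ is continuous. If $g,u$ are smooth, then $G$ is smooth with $\partial_sG>0$, and $b$ is smooth by the implicit function theorem.

**Proof, invertibility in (ii).** We exhibit the inverse as a slide of the same type. Note $g-F=X(-u)$. Let $b'$ be defined by $\int_0^{b'(y)}F(y_r)\,dr=-u(y)$ and put $K(y)=\phi_{b'(y)}(y)$. For $z=H'(y)=y_{b(y)}$ we have $z_r=y_{b(y)+r}$, so
$$\int_0^{-b(y)}F(z_r)\,dr=-\int_0^{b(y)}F(y_r)\,dr=-\Big(\int_0^{b(y)}g(y_r)\,dr+u(z)-u(y)\Big)=-u(z),$$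
where the middle step is $F=g+Xu$ integrated from $0$ to $b(y)$, and the last is the definition of $b$. By uniqueness $b'(z)=-b(y)$, so $K(H'(y))=y$. The roles of $(F,g,u)$ and $(g,F,-u)$ are symmetric, so $H'\circ K=\mathrm{id}$ too. Both maps are continuous, and smooth for smooth data. $\square$

So sliding conjugacies correspond exactly to coboundaries. What changes in general? A conjugacy may move points off their orbits.

## 2. Symmetries of the nilflow, and the precise statements

**Conjugacies that do not slide.** Let $\psi$ be a diffeomorphism of $M$ and $c>0$ with $\psi\circ\phi_t=\phi_{ct}\circ\psi$ for all $t$. Then $\psi$ conjugates time changes to time changes: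
$$\psi\circ\phi^f_\tau=\phi^{f'}_\tau\circ\psi,\qquad f'=c^{-1}f\circ\psi^{-1}. \tag{4}$$
Indeed $\psi(y_t)=\phi_{ct}(\psi y)$, and substituting $r=cr'$,
$$\int_0^{ct}f'(\phi_r\psi y)\,dr=\int_0^t f\big(\psi^{-1}\phi_{cr'}\psi y\big)\,dr'=\int_0^tf(y_{r'})\,dr'.$$
This computation also works for continuous $f$ and a homeomorphism $\psi$. For example, translation by a central element of $N$ commutes with $\phi_t$, so $c=1$. Then $\phi^f_{\mathbb R}$ and $\phi^{f\circ\psi}_{\mathbb R}$ are smoothly conjugate, while $f-f\circ\psi$ need not be a coboundary. Any correct statement must therefore be made modulo such $\psi$.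

**Definition.** An affine symmetry $(\psi,c)$ is a map $\psi(\Gamma x)=\Gamma A(x)n$ with $A\in\mathrm{Aut}(N)$, $A(\Gamma)=\Gamma$, $n\in N$, satisfying $\psi\circ\phi_t=\phi_{ct}\circ\psi$ for all $t$, where $c>0$.

Such a $\psi$ is a diffeomorphism; its inverse is induced by $x\mapsto A^{-1}(xn^{-1})$. It preserves $\mu$: we have $\psi(\Gamma x)m=\Gamma A(x)nm=\psi(\Gamma xm')$ with $m'=A^{-1}(nmn^{-1})$, so $\psi_*\mu$ is a probability measure invariant under right translations, hence $\mu$. Central translations have $A=\mathrm{id}$, $c=1$. We meet symmetries with $c=1+\sqrt2$ in Section 7.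

**The Heisenberg case.** Let $N$ be the Heisenberg group, and let $p:N\to V=N/[N,N]\cong\mathbb R^2$ be the projection. The maximal torus factor of $M$ is $\Gamma[N,N]\backslash N=p(\Gamma)\backslash V\cong\mathbb T^2$, and $\phi_{\mathbb R}$ projects to a linear flow there. The nilflow is irrational if this linear flow has irrational slope, and Diophantine if its frequency vector $\omega$ (in a basis of $p(\Gamma)$) is Diophantine: there are $C,\nu>0$ with $|k\cdot\omega|\ge C|k|^{-\nu}$ for all $0\ne k\in\mathbb Z^2$. For example $\omega=(1,\sqrt2)$ is Diophantine, because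
$$|m+n\sqrt2|=\frac{|m^2-2n^2|}{|m-n\sqrt2|}\ge\frac1{|m|+\sqrt2|n|}.$$
A nilflow is minimal iff its projection to the maximal torus factor is (Auslander–Green–Hahn, *Flows on Homogeneous Spaces*, 1963). So irrational, and in particular Diophantine, Heisenberg nilflows are minimal.

For smooth $f>0$, the time change $\phi^f_{\mathbb R}$ is trivial if $f-c=Xu$ for some constant $c$ and some $u\in C^\infty(M)$; we also say that $f$ is smoothly cohomologous to a constant. For instance, if the nilflow is Diophantine and $f$ is pulled back from a smooth function $\sum_k a_ke^{2\pi i k\cdot x}$ on $\mathbb T^2$, then $u=\sum_{k\ne0}\frac{a_k}{2\pi i\,k\cdot\omega}e^{2\pi ik\cdot x}$ converges to a smooth function, since $a_k$ decays faster than any power while $|k\cdot\omega|^{-1}$ grows at most like a power, and $f-a_0=Xu$. So a non-trivial $f$ must vary along the central circles of $M$.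

Two flows $\psi_{\mathbb R},\psi'_{\mathbb R}$ are $C^0$ conjugate if some homeomorphism $H$ of $M$ satisfies $H\circ\psi_t=\psi'_t\circ H$ for all $t$. The following known result is used without proof.

**Theorem K.** Let $\phi_{\mathbb R}$ be a Diophantine Heisenberg nilflow and let $f$ be smooth and positive. If $\phi^f_{\mathbb R}$ is $C^0$ conjugate to $\phi_{\mathbb R}$, then $f$ is smoothly cohomologous to a constant, and $\phi^f_{\mathbb R}$ is $C^\infty$ conjugate to $\phi_{\mathbb R}$.

The problem, posed as open in Giovanni Forni and Adam Kanigowski, "Counterexamples to a rigidity conjecture", arXiv:2108.09584 (2021), concerns two non-trivial time changes. Suppose that $\phi_{\mathbb R}$ is a Diophantine Heisenberg nilflow, that $f,g$ are smooth and positive, and that $\phi^f_{\mathbb R}$, $\phi^g_{\mathbb R}$ are non-trivial and $C^0$ conjugate. Must there be a diffeomorphism $\psi$ and $c>0$ with $\psi\circ\phi_t=\phi_{ct}\circ\psi$ for all $t$ such that $c^{-1}f\circ\psi^{-1}-g$ is a smooth coboundary? The answer is yes, non-triviality is not needed, and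 all conjugacies can be described.

**Theorem 1 (any minimal nilflow).** Let $f,g>0$ be continuous and let $H$ be a homeomorphism of $M$ with $H\circ\phi^f_t=\phi^g_t\circ H$ for all $t$. Then there are an affine symmetry $(\psi,c)$ and a continuous $b:M\to\mathbb R$ with
$$H=H'\circ\psi,\qquad H'(y)=\phi_{b(y)}(y),$$
and, with $f'=c^{-1}f\circ\psi^{-1}$ and $u(y)=\int_0^{b(y)}g(y_r)\,dr$, we have $f'-g=Xu$. Conversely, if $c^{-1}f\circ\psi^{-1}-g$ is a continuous coboundary for some affine symmetry $(\psi,c)$, then $\phi^f_{\mathbb R}$ and $\phi^g_{\mathbb R}$ are $C^0$ conjugate.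

**Theorem 2.** Let $\phi_{\mathbb R}$ be a Diophantine Heisenberg nilflow and $f,g>0$ smooth. The following are equivalent:

1. $\phi^f_{\mathbb R}$ and $\phi^g_{\mathbb R}$ are $C^0$ conjugate;
2. $\phi^f_{\mathbb R}$ and $\phi^g_{\mathbb R}$ are $C^\infty$ conjugate;
3. there is an affine symmetry $(\psi,c)$ such that $c^{-1}f\circ\psi^{-1}-g$ is a smooth coboundary.

Moreover, every $C^0$ conjugacy from $\phi^f_{\mathbb R}$ to $\phi^g_{\mathbb R}$ is a $C^\infty$ diffeomorphism of the form $\phi_{b(\cdot)}\circ\psi$ with $b\in C^\infty(M)$ and $(\psi,c)$ as in 3, and $c=\int f\,d\mu/\int g\,d\mu$.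

Here $\phi_{b(\cdot)}\circ\psi$ means $H'\circ\psi$ with $H'(y)=\phi_{b(y)}(y)$.

**Theorem 3 (the symmetries).**

(a) For any minimal nilflow, every homeomorphism $\psi$ with $\psi\circ\phi_t=\phi_{ct}\circ\psi$ for all $t$ ($c>0$) is affine.

(b) For an irrational Heisenberg nilflow, the symmetries with $c=1$ are exactly the maps $\Gamma x\mapsto\Gamma n_0\,x\exp(sX)\exp(\zeta Z)$, where $n_0$ is in the normalizer of $\Gamma$ in $N$, $s,\zeta\in\mathbb R$, and $Z$ spans the center of the Lie algebra.

(c) For an irrational Heisenberg nilflow, the set of possible $c$ is $\{1\}$ if the slope of the toral flow is not a quadratic irrational, and an infinite cyclic group of quadratic units otherwise.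

**Corollary 4.** In the setting of Theorem 2, assume condition 1. If $\int f\,d\mu=\int g\,d\mu$ (automatic when the slope is not quadratic), then $f\circ\psi_0-g$ is a smooth coboundary for some $\psi_0(\Gamma x)=\Gamma n_0x\exp(\zeta Z)$ with $n_0$ normalizing $\Gamma$. If some conjugacy is homotopic to the identity, one may take $\psi_0$ to be a central translation.

By Lemma A and (4), symmetries and slides both give conjugacies. The heart of the matter is the direct part of Theorem 1: there is nothing else.

## 3. The two-torus by hand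

Let $N=\mathbb R^2$, $\Gamma=\mathbb Z^2$, and let $H$ conjugate $\phi^f$ to $\phi^g$. Forget $f$ and $g$ for a moment. All that matters is that $H$ sends orbits to orbits: $H(y_t)=\phi_{s(y,t)}(Hy)$ with $s(y,\cdot)$ continuous, $s(y,0)=0$ and $s(y,t)\to+\infty$ as $t\to+\infty$.

Lift $H$ to the plane: $\tilde H(x)=Ax+h(x)$ with $A\in GL(2,\mathbb Z)$ and $h$ periodic, so $h$ is a bounded function on the torus. The orbit relation becomes
$$tAX+h(y_t)=h(y)+s(y,t)X.$$
Choose a linear $\ell$ with $\ell(X)=1$ and put $a=\ell\circ h$, $c=\ell(AX)$. Applying $\ell$ gives $s(y,t)=ct+a(y_t)-a(y)$, and $c>0$ because $s\to+\infty$ while $a$ is bounded. Substitute back and put $h'=h-aX$: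
$$h'(y_t)-h'(y)=t\,(cX-AX).$$
The left side is bounded in $t$, so $AX=cX$. Then $h'$ is continuous and invariant, hence a constant $n$. So $\tilde H(x)=(Ax+n)+a\,X$: an affine symmetry followed by a slide. Lemma A finishes.

The mechanism is that boundedness of $h$ kills linear growth, and minimality kills what is left.

## 4. Where two natural arguments stop

**Reduction to Theorem K.** A first attempt in the Heisenberg case is to rearrange the conjugacy so that one side is the unperturbed nilflow. Differentiating the defining relation $\int_0^{s(y,t)} g(\phi_r(Hy))\,dr=\int_0^tf(y_r)\,dr$ in $t$ gives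
$$\frac{ds}{dt}=\frac{f(y_t)}{g(H(y_t))},\qquad\text{so}\quad H\circ\phi^F_\tau=\phi_\tau\circ H\quad\text{with } F=\frac f{g\circ H}.$$
Thus $\phi^F_{\mathbb R}$ is $C^0$ conjugate to $\phi_{\mathbb R}$. Theorem K does not apply, because $F$ contains the homeomorphism $H$ and is only known to be continuous. Even a version of Theorem K for such $F$ would give information on $f/(g\circ H)$, with $H$ still inside, and not on $f-g$. So we need the shape of $H$ first.

**The torus argument in all coordinates at once.** A second attempt is to repeat Section 3 in the Heisenberg group. Look at the case where $H$ has a lift commuting with $\Gamma$, so that $A=\mathrm{id}$. Let $X,Y,Z=[X,Y]$ be a basis of the Lie algebra, and recall $\exp(P)\exp(Q)=\exp(Q)\exp(P)\exp([P,Q])$. Write the lift as $\tilde H(x)=x\,h(\Gamma x)$. As on the torus, the $X$-part of $h$ can be removed (Step 3 below does this in general), and there remains $h'(y)=\exp(w(y)Y)\exp(\zeta(y)Z)$ with $w,\zeta$ continuous on $M$ and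
$$\exp(tX)\,h'(y_t)=h'(y)\exp(tX).$$
Moving $\exp(tX)$ to the right on the left side produces a factor $\exp(t\,w(y_t)Z)$. Comparing coordinates,
$$w(y_t)=w(y),\qquad \zeta(y_t)-\zeta(y)=-t\,w(y_t).$$
On the torus every increment was a fixed linear function of $t$. Here the central increment $-t\,w(y_t)$ involves the unknown function $w$, so the two coordinates cannot be treated alike.

But they can be treated in order. The first equation says that $w$ is invariant, hence constant. After that the second increment is $-tw$, which no longer depends on $y$ and is linear in $t$; since $\zeta$ is bounded, $w=0$, and then $\zeta$ is constant as well. So one descends the lower central series: once $h'$ is known to be constant modulo one term, the next layer is central in the quotient, and the commutator terms that appear there depend only on the constant already found, not on $y$. This is the idea of the whole proof.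

## 5. Every conjugacy is a symmetry followed by a slide

We prove Theorem 1.

**Converse part.** By (4), $\psi$ conjugates $\phi^f$ to $\phi^{f'}$ with $f'=c^{-1}f\circ\psi^{-1}$. By Lemma A(ii) with $F=f'$, the flows $\phi^{f'}$ and $\phi^g$ are $C^0$ conjugate. Compose the two conjugacies.

**Direct part.** Let $H\circ\phi^f_t=\phi^g_t\circ H$.

**Step 1: lift $H$ and compare it with an automorphism.** The purpose is to replace $H$ by a bounded function with values in $N$. The projection $N\to M$ is the universal covering, with deck group $\Gamma$ acting by left multiplication. Let $\tilde H:N\to N$ be a lift of $H$. For $\gamma\in\Gamma$ the points $\tilde H(\gamma x)$ and $\tilde H(x)$ lie over the same point of $M$, so $\tilde H(\gamma x)=A(\gamma)\tilde H(x)$ with $A(\gamma)\in\Gamma$; it depends continuously on $x$ in a discrete set, so it does not depend on $x$. Clearly $A:\Gamma\to\Gamma$ is a homomorphism.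

Let $\tilde G$ be a lift of $H^{-1}$, with homomorphism $B$. Then $\tilde G\tilde H$ lifts the identity, so $\tilde G\tilde H(x)=\delta x$ for some $\delta\in\Gamma$. Evaluating at $\gamma x$ gives $\delta\gamma x=BA(\gamma)\delta x$, that is, $BA(\gamma)=\delta\gamma\delta^{-1}$. So $BA$ is an inner automorphism of $\Gamma$, and likewise $AB$. Hence $A\in\mathrm{Aut}(\Gamma)$.

By Malcev's theorem (Raghunathan, *Discrete Subgroups of Lie Groups*, Theorem 2.11 and its corollaries), $A$ extends uniquely to an automorphism of $N$. We write $A$ for the extension and for its differential. Put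
$$h(x)=A(x)^{-1}\tilde H(x).$$
Then $h(\gamma x)=A(x)^{-1}A(\gamma)^{-1}A(\gamma)\tilde H(x)=h(x)$. So $h$ descends to a continuous map $h:M\to N$, and its image is compact.

**Step 2: write "orbits go to orbits" on $N$.** Let $y=\Gamma x$, $t\in\mathbb R$, $\tau=\int_0^tf(y_r)\,dr$, and define $s=s(y,t)$ by $\int_0^sg(\phi_r(Hy))\,dr=\tau$. Then
$$H(y_t)=H(\phi^f_\tau y)=\phi^g_\tau(Hy)=\phi_{s(y,t)}(Hy).$$
The function $s(y,\cdot)$ is continuous, $s(y,0)=0$, and for $t>0$ we have $s(y,t)\ge t\min f/\max g$, so $s(y,t)\to+\infty$ as $t\to+\infty$. The paths $t\mapsto\tilde H(x\exp(tX))$ and $t\mapsto\tilde H(x)\exp(s(y,t)X)$ both lift $t\mapsto H(y_t)$ and both start at $\tilde H(x)$, so they coincide. Insert $\tilde H=A\cdot h$ and cancel $A(x)$ on the left: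
$$\exp(tAX)\,h(y_t)=h(y)\exp(s(y,t)X). \tag{5}$$

**Step 3: remove the slide.** The function $s$ depends on $y$; we absorb this dependence into $h$. Let $p:N\to V:=N/[N,N]$ be the projection onto a vector group, and let $\bar X\in V$ be the image of $X$, so $p(\exp(tX))=t\bar X$. Then $\bar X\neq0$: otherwise the flow induced on the torus $p(\Gamma)\backslash V$, which has positive dimension, would be trivial, contradicting density of orbits. Let $\bar A$ be the linear map of $V$ induced by $A$. Choose a linear $\ell:V\to\mathbb R$ with $\ell(\bar X)=1$ and put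
$$a=\ell\circ p\circ h:M\to\mathbb R,\qquad c=\ell(\bar A\bar X).$$
The function $a$ is continuous and bounded. Applying the homomorphism $\ell\circ p$ to (5) gives $ct+a(y_t)=a(y)+s(y,t)$, that is,
$$s(y,t)=ct+a(y_t)-a(y). \tag{6}$$
As $t\to+\infty$ the left side tends to $+\infty$ and $a$ is bounded, so $c>0$. Now put $h'(y)=h(y)\exp(-a(y)X)$. By (5) and (6),
$$\exp(tAX)\,h'(y_t)=h(y)\exp\big((s(y,t)-a(y_t))X\big)=h(y)\exp\big((ct-a(y))X\big)=h'(y)\exp(ctX). \tag{7}$$
In the notation of Section 4, (6) says $F-c=Xa$ for $F=f/(g\circ H)$, with $a$ continuous. So the missing information about $F$ comes from topology, with no smoothness.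

**Step 4: $h'$ is constant.** We descend the lower central series $N_1=N$, $N_{k+1}=[N,N_k]$. Recall that the $N_k$ are closed connected normal subgroups, that $N_k/N_{k+1}$ is a vector group, central in $N/N_{k+1}$, and that $N_k$ is trivial for large $k$. We show by induction that $y\mapsto h'(y)N_k$ is constant.

For $k=1$ there is nothing to prove. Assume it for $k$, so $h'(y)\in nN_k$ for all $y$, with a fixed $n\in N$. Work in $N/N_{k+1}$ and write $h'(y)=n\,z(y)$ with $z:M\to N_k/N_{k+1}$ continuous. By (7) and centrality of $z$,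
$$\exp(tAX)\,n\,z(y_t)=n\,z(y)\exp(ctX)=n\exp(ctX)\,z(y)\quad\text{in }N/N_{k+1}.$$
Solving for $z(y_t)$ and writing the vector group $N_k/N_{k+1}$ additively,
$$z(y_t)-z(y)=n^{-1}\exp(-tAX)\,n\exp(ctX)=:\tau(t). \tag{8}$$
The left side lies in $N_k/N_{k+1}$, so $\tau(t)$ does; and the right side does not depend on $y$. Therefore
$$\tau(t+t')=\big(z(y_{t+t'})-z(y_t)\big)+\big(z(y_t)-z(y)\big)=\tau(t')+\tau(t).$$
Since $z$ has compact image, $\tau$ is bounded. But $\tau(mt)=m\tau(t)$ for all integers $m\ge1$, so $\tau\equiv0$. Now (8) says that $z$ is $\phi_{\mathbb R}$-invariant; its coordinates are continuous invariant functions, hence constant. So $h'(y)N_{k+1}$ is constant, which completes the induction. Taking $k$ with $N_k$ trivial, $h'\equiv n$ for some $n\in N$.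

**Step 5: read off $\psi$ and $b$.** Put $\psi(\Gamma x)=\Gamma A(x)n$, which is well defined because $A(\Gamma)=\Gamma$. With $h'\equiv n$, (7) reads $\exp(tAX)n=n\exp(ctX)$. So
$$\psi(\phi_t(\Gamma x))=\Gamma A(x)\exp(tAX)n=\Gamma A(x)n\exp(ctX)=\phi_{ct}(\psi(\Gamma x)),$$
and $(\psi,c)$ is an affine symmetry. Further
$$\tilde H(x)=A(x)h(\Gamma x)=A(x)\,n\exp(a(\Gamma x)X),$$
so $H(y)=\phi_{a(y)}(\psi(y))$. Hence $H=H'\circ\psi$ with $H'(y)=\phi_{b(y)}(y)$ and $b=a\circ\psi^{-1}$, which is continuous.

Finally, by (4) $\psi$ conjugates $\phi^f$ to $\phi^{f'}$, so $H'=H\circ\psi^{-1}$ conjugates $\phi^{f'}$ to $\phi^g$. We are back in the easy case: Lemma A(i) gives $f'-g=Xu$ with $u(y)=\int_0^{b(y)}g(y_r)\,dr$. $\square$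

## 6. From a continuous to a smooth transfer function

We prove Theorem 2. The implication $2\Rightarrow1$ is trivial. For $3\Rightarrow2$: by (4), $\psi$ is a smooth conjugacy from $\phi^f$ to $\phi^{f'}$, where $f'=c^{-1}f\circ\psi^{-1}$ is smooth; since $f'-g$ is a smooth coboundary, Lemma A(ii) with smooth data gives a smooth conjugacy from $\phi^{f'}$ to $\phi^g$.

**$1\Rightarrow3$.** Let $H$ be any $C^0$ conjugacy from $\phi^f$ to $\phi^g$, and take $\psi,c,b,f',u$ from Theorem 1. Now $f'$ is smooth and positive and $f'-g=Xu$, but $u$ is only known to be continuous. We must find a smooth transfer function.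

Here Theorem K does apply. It compares a smooth time change with the nilflow itself, whereas $g$ is arbitrary. But $f'-g$ is a smooth function, with no $H$ in it, and being a coboundary is a linear condition; so we may transplant $f'-g$ to a perturbation of the constant $1$. Choose a constant $C>\max|f'-g|$ and put
$$F=1+\frac{f'-g}{C},$$
which is smooth and positive. Then $F-1=X(u/C)$ with $u/C$ continuous. By Lemma A(ii) applied to $(F,1,u/C)$, the flow $\phi^F_{\mathbb R}$ is $C^0$ conjugate to $\phi^1_{\mathbb R}=\phi_{\mathbb R}$. By Theorem K, $F-c'=Xv$ for a constant $c'$ and some $v\in C^\infty(M)$. Since continuous coboundaries have zero mean,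
$$c'=\int F\,d\mu=1+\frac1C\int(f'-g)\,d\mu=1.$$
Hence
$$c^{-1}f\circ\psi^{-1}-g=f'-g=C(F-1)=X(Cv),\qquad Cv\in C^\infty(M), \tag{9}$$
which is condition 3.

**The last assertions.** Keep the same $H$, which was an arbitrary conjugacy. Both $u$ and $Cv$ have the same increments along orbits, since $f'-g=Xu=X(Cv)$. So $u-Cv$ is continuous and invariant, hence constant, and $u$ is smooth. Since $\int_0^{b(y)}g(y_r)\,dr=u(y)$, the function $b$ is the one produced by Lemma A(ii) from the smooth data $(f',g,u)$. So $b$ is smooth, $H'$ is a $C^\infty$ diffeomorphism, and so is $H=H'\circ\psi$. Finally, integrate (9): $\psi$ preserves $\mu$, so $c^{-1}\int f\,d\mu-\int g\,d\mu=0$, that is, $c=\int f\,d\mu/\int g\,d\mu$. $\square$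

## 7. The group of symmetries

We prove Theorem 3. Part (a) shows in particular that the question, which allows arbitrary diffeomorphisms $\psi$, loses nothing by restricting to affine ones.

**(a) Symmetries are affine.** We read a symmetry as a conjugacy between constant time changes. Since $\phi^{1/c}_t=\phi_{ct}$, a homeomorphism $\psi$ with $\psi\circ\phi_t=\phi_{ct}\circ\psi$ conjugates $\phi^1$ to $\phi^{1/c}$. By Theorem 1, $\psi=\phi_{b(\cdot)}\circ\psi_0$ with $(\psi_0,c_0)$ an affine symmetry, $b$ continuous, and $c_0^{-1}-c^{-1}=Xu$ with $u=b/c$. Zero mean gives $c=c_0$. Then $u$ is invariant, hence constant, and so is $b$. If $\psi_0(\Gamma x)=\Gamma A(x)n$, then $\psi(\Gamma x)=\Gamma A(x)n\exp(bX)$, which is affine. $\square$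

**Setting for (b) and (c).** Let $N$ be Heisenberg and the nilflow irrational. As $\bar X\ne0$, we can choose $Y$ with $\bar X,\bar Y$ a basis of $V$; then $X,Y,Z=[X,Y]$ is a basis of the Lie algebra and $Z$ spans its center. Let $\psi(\Gamma x)=\Gamma A(x)n$ be a symmetry with factor $c$. The relation $\psi\circ\phi_t=\phi_{ct}\circ\psi$ says $A(x)\exp(tAX)n=\gamma A(x)n\exp(ctX)$ with $\gamma=\gamma(x,t)\in\Gamma$; here $\gamma$ is continuous in $(x,t)$ with values in a discrete set and equals the identity at $t=0$, so it is the identity. Thus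
$$\exp(tAX)\,n=n\exp(ctX)\quad\text{for all }t, \tag{10}$$
and projecting to $V$ gives $\bar A\bar X=c\bar X$. The map $\bar A$ preserves the lattice $p(\Gamma)\cong\mathbb Z^2$ of $V\cong\mathbb R^2$, so in a basis of $p(\Gamma)$ we have $\bar A\in GL(2,\mathbb Z)$. In this basis $\bar X$ is a multiple of $(1,\alpha)$ with $\alpha$ irrational, so the only rational subspace of $V$ containing $\bar X$ is $V$. Recall that the kernel of a rational matrix is a rational subspace.

**(b) Symmetries with $c=1$.** Now $\ker(\bar A-1)$ is rational and contains $\bar X$, so $\bar A=1$. Hence $AX=X+\alpha_1Z$ and $AY=Y+\beta_1Z$ for some $\alpha_1,\beta_1\in\mathbb R$, and $AZ=[AX,AY]=Z$. In the Heisenberg algebra $\mathrm{Ad}(\exp W)Q=Q+[W,Q]$. For $W=\beta_1X-\alpha_1Y$ we get $[W,X]=\alpha_1Z$, $[W,Y]=\beta_1Z$ and $[W,Z]=0$, so $A=\mathrm{Ad}(n_0)$ with $n_0=\exp(\beta_1X-\alpha_1Y)$. That is, $A(x)=n_0xn_0^{-1}$ on $N$, and $A(\Gamma)=\Gamma$ says that $n_0$ normalizes $\Gamma$.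

Put $m=n_0^{-1}n$. Then $\psi(\Gamma x)=\Gamma n_0xm$, and (10) becomes $n_0\exp(tX)m=n_0m\exp(tX)$: the element $m$ commutes with $\exp(\mathbb RX)$. Writing $m=\exp(W')$, this means $[W',X]=0$, so $W'$ has no $Y$-component and $m\in\exp(\mathbb RX)\exp(\mathbb RZ)$. This is the stated form.

Conversely, a map $\Gamma x\mapsto\Gamma n_0x\exp(sX)\exp(\zeta Z)$ with $n_0$ normalizing $\Gamma$ is affine, with $A(x)=n_0xn_0^{-1}$ and $n=n_0\exp(sX)\exp(\zeta Z)$, and it commutes with $\phi_{\mathbb R}$. $\square$

**(c) The possible factors.** We collect all integer matrices having $\bar X$ as an eigenvector. Let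
$$R=\{B\in M_2(\mathbb Z):B\bar X\in\mathbb R\bar X\},\qquad B\bar X=\lambda(B)\bar X.$$
Then $R$ is a ring and $\lambda:R\to\mathbb R$ is a ring homomorphism. We need three facts.

* The map $\lambda$ is injective: if $B\bar X=0$, then $\ker B$ is rational and contains $\bar X$, so $B=0$.
* If $\lambda(B)$ is rational, then $\ker(B-\lambda(B))$ is rational and contains $\bar X$, so $B$ is scalar.
* If $B=\begin{pmatrix}i&j\\k&l\end{pmatrix}\in R$ is not scalar, then $\lambda(B)$ is irrational and is a root of the integral characteristic polynomial of $B$, so it is a quadratic irrational. The first row of $B(1,\alpha)^T=\lambda(B)(1,\alpha)^T$ reads $i+j\alpha=\lambda(B)$, so $j\neq0$ and $\alpha\in\mathbb Q(\lambda(B))$. Hence $\alpha$ is quadratic.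

For every symmetry, $\bar A$ is a unit of $R$, since $\bar A$ and $\bar A^{-1}$ are integral and have $\bar X$ as eigenvector; and $c=\lambda(\bar A)>0$.

**Slope not quadratic.** By the third fact $R$ consists of the integer scalar matrices, $R=\mathbb Z$. So $c\in\mathbb Z^\times\cap\mathbb R_{>0}=\{1\}$, and $c=1$ is attained by the identity.

**Slope quadratic: the unit group.** Let $p_0\alpha^2+q\alpha+r=0$ with $p_0,q,r\in\mathbb Z$, $p_0\ne0$. Multiplication by $p_0\alpha$ preserves $\mathbb Z+\mathbb Z\alpha$, and correspondingly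
$$\begin{pmatrix}0&p_0\\-r&-q\end{pmatrix}\begin{pmatrix}1\\\alpha\end{pmatrix}=\begin{pmatrix}p_0\alpha\\-r-q\alpha\end{pmatrix}=p_0\alpha\begin{pmatrix}1\\\alpha\end{pmatrix},$$
so $R$ contains a non-scalar matrix. The ring $\lambda(R)$ lies in $\mathbb Q(\alpha)$ because $\lambda(B)=i+j\alpha$. It is finitely generated as an abelian group because $R\subset M_2(\mathbb Z)$, and it contains $1$ and the irrational number $p_0\alpha$. So it is an order in the real quadratic field $\mathbb Q(\alpha)$. By Dirichlet's unit theorem $\lambda(R)^\times=\pm\varepsilon^{\mathbb Z}$ with $\varepsilon>1$. Since $\lambda:R\to\lambda(R)$ is an isomorphism, all factors $c$ lie in $\lambda(R)^\times\cap\mathbb R_{>0}=\varepsilon^{\mathbb Z}$.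

**Slope quadratic: every positive unit occurs.** Let $B=\begin{pmatrix}i&j\\k&l\end{pmatrix}$ be a unit of $R$ with $\lambda(B)>0$; then $\det B=\pm1$. First we lift $B$ to $\Gamma$. Choose $x_1,x_2\in\Gamma$ over the chosen basis of $p(\Gamma)$, and let $z$ generate $\Gamma\cap[N,N]\cong\mathbb Z$, which is the center of $\Gamma$. The commutator $[x_1,x_2]$ is central and not the identity, so after replacing $z$ by $z^{-1}$ if needed, $[x_1,x_2]=z^{q_0}$ with $q_0\ge1$, and
$$\Gamma=\langle x_1,x_2,z:\ z\text{ central},\ [x_1,x_2]=z^{q_0}\rangle.$$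
Consider the assignments
$$x_1\mapsto x_1^ix_2^k,\qquad x_2\mapsto x_1^jx_2^l,\qquad z\mapsto z^{\det B}.$$
They respect the relations: the image of $z$ is central, and commutators are bilinear here, so $[x_1^ix_2^k,x_1^jx_2^l]=[x_1,x_2]^{il-jk}=z^{q_0\det B}$. The resulting endomorphism of $\Gamma$ is bijective on $\langle z\rangle$ (as $\det B=\pm1$) and on $\Gamma/\langle z\rangle\cong\mathbb Z^2$ (where it acts by $B$), hence it is an automorphism $A$ of $\Gamma$. Extend it to $N$ by Malcev's theorem; then $\bar A=B$ on $V$.

Next we correct the central direction by a translation. With $c=\lambda(B)>0$ we have $AX=cX+\alpha'Z$ for some $\alpha'\in\mathbb R$. For $n=\exp(\rho Y)$,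
$$\mathrm{Ad}(n^{-1})AX=cX+\alpha'Z-\rho c[Y,X]=cX+(\alpha'+\rho c)Z.$$
Choose $\rho=-\alpha'/c$. Then $n^{-1}\exp(tAX)n=\exp(ctX)$, so $\psi(\Gamma x)=\Gamma A(x)n$ satisfies $\psi\circ\phi_t=\phi_{ct}\circ\psi$ and is a symmetry with factor $c$. Hence the set of factors is exactly $\varepsilon^{\mathbb Z}$. $\square$

**Example.** Let $\alpha=\sqrt2$. The eigenvector equation forces $k=2j$, $l=i$, so $R$ consists of the matrices $\begin{pmatrix}i&j\\2j&i\end{pmatrix}$ with $\lambda=i+j\sqrt2$, and $\lambda(R)=\mathbb Z[\sqrt2]$. Its units are $\pm(1+\sqrt2)^{\mathbb Z}$, so the factors are $(1+\sqrt2)^{\mathbb Z}$. The factor $1+\sqrt2$ comes from $B=\begin{pmatrix}1&1\\2&1\end{pmatrix}$, which has determinant $-1$, so its lift inverts $z$.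

## 8. Equal means, and conjugacies homotopic to the identity

We prove Corollary 4. Assume condition 1 of Theorem 2 and take $(\psi,c)$ from condition 3. By Theorem 2, $c=\int f\,d\mu/\int g\,d\mu$. If the slope is not quadratic, Theorem 3(c) gives $c=1$, so the means are equal automatically. In any case assume now $c=1$.

**Removing the flow direction.** The inverse $\psi^{-1}$ is also a symmetry with factor $1$. By Theorem 3(b), $\psi^{-1}=\phi_s\circ\psi_0$ with $\psi_0(\Gamma x)=\Gamma n_0x\exp(\zeta Z)$, $n_0$ normalizing $\Gamma$, and $\psi_0$ commutes with $\phi_s$. Put $k=f\circ\psi_0$. Then $f\circ\psi^{-1}=f\circ\psi_0\circ\phi_s=k\circ\phi_s$, and by (2) $k\circ\phi_s-k$ is a smooth coboundary. So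
$$f\circ\psi_0-g=\big(f\circ\psi^{-1}-g\big)-\big(k\circ\phi_s-k\big)$$
is a difference of smooth coboundaries, hence a smooth coboundary.

**The homotopy assertion.** Let $H$ be a conjugacy from $\phi^f$ to $\phi^g$ homotopic to the identity. Lift the homotopy to $N$, starting at the identity map. At each time the lifted map satisfies a relation $\tilde H_\theta(\gamma x)=A_\theta(\gamma)\tilde H_\theta(x)$ with $A_\theta(\gamma)\in\Gamma$ continuous in the homotopy parameter $\theta$, hence constant, and $A_0(\gamma)=\gamma$. So the end of the lifted homotopy is a lift $\tilde H$ of $H$ commuting with $\Gamma$. Run the proof of Theorem 1 with this lift: $A=\mathrm{id}$ on $\Gamma$, hence on $N$ by uniqueness of the extension, and $\psi$ is right translation by some $n$ with $\exp(tX)n=n\exp(ctX)$. Projecting to $V$ gives $t\bar X=ct\bar X$, so $c=1$. Then $n$ commutes with $\exp(\mathbb RX)$, so $n\in\exp(\mathbb RX)\exp(\mathbb RZ)$ as in the proof of (b). The proof of $1\Rightarrow3$ in Theorem 2 works with this $\psi$, so $f\circ\psi^{-1}-g$ is a smooth coboundary.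 Now $\psi^{-1}=\phi_s\circ\psi_0$ with $\psi_0(\Gamma x)=\Gamma x\exp(\zeta Z)$ for suitable $s,\zeta$, and the argument of the previous paragraph applies with $n_0=e$. So $\psi_0$ can be taken to be a central translation. $\square$
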